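# Finite rational orbits under several maps $x^2+c$

## Four fractions trapped by three maps

Consider the three maps
$$x\mapsto x^2-\tfrac{13}{16},\qquad x\mapsto x^2-\tfrac{5}{16},\qquad x\mapsto x^2+\tfrac{3}{16}.$$
Start at $\frac14$. Its square is $\frac1{16}$, and the three maps send it to $-\frac{12}{16},-\frac4{16},\frac4{16}$, that is, to $-\frac34,-\frac14,\frac14$. The only new square to consider is $\left(\frac34\right)^2=\frac9{16}$, and the maps send $\pm\frac34$ to $-\frac14,\frac14,\frac34$. So we may apply the three maps in any order, as often as we like, and we never leave the set $\{\pm\frac14,\pm\frac34\}$.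

This is delicate. Start instead at $\frac12$ and use only the third map: $\frac12\mapsto\frac7{16}\mapsto\frac{97}{256}\mapsto\cdots$. Once the denominator $16$ has appeared, each step squares the power of $2$ in the denominator, and the values are all distinct.

Can a fourth map $x^2+c$ be added? Let us try it on sets of the same shape. For $m\ge1$ let
$$F_m=\left\{\pm\tfrac14,\pm\tfrac34,\dots,\pm\tfrac{2m-1}4\right\}.$$
The squares of its elements are $\frac{(2i-1)^2}{16}=\frac1{16}+\frac{i(i-1)}4$ for $i=1,\dots,m$. Put $u=c+\frac1{16}$. The map $x^2+c$ sends $F_m$ into itself exactly when all the numbers $u+\frac{i(i-1)}4$, $1\le i\le m$, lie in $F_m$. Since $i(i-1)$ is even, these numbers differ by multiples of $\frac12$. So the condition is that $u$ is an odd integer over $4$ with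
$$-\tfrac{2m-1}4\le u\le \tfrac{2m-1}4-\tfrac{m(m-1)}4 .$$
Both bounds are odd integers over $4$, and the admissible $u$ are spaced by $\frac12$. For $1\le m\le5$ the number of admissible $u$ is therefore
$$2\left(\tfrac{2m-1}{2}-\tfrac{m(m-1)}4\right)+1=\frac{m(5-m)}2,$$
which is $2,3,3,2,0$ for $m=1,2,3,4,5$. For $m\ge6$ the upper bound is below the lower bound and there is no $u$. The corresponding sets of constants $c=u-\frac1{16}$, for $m=1,2,3,4$, are
$$\left\{-\tfrac5{16},\tfrac3{16}\right\},\quad \left\{-\tfrac{13}{16},-\tfrac5{16},\tfrac3{16}\right\},\quad \left\{-\tfrac{21}{16},-\tfrac{13}{16},-\tfrac5{16}\right\},\quad \left\{-\tfrac{29}{16},-\tfrac{21}{16}\right\}.$$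

So on the sets $F_m$ one never gets more than three maps. But other denominators do occur. The maps $x^2-\frac{31}{25}$ and $x^2-\frac6{25}$ preserve $\{\pm\frac15,\pm\frac65\}$: they send $\pm\frac15$ to $-\frac65,-\frac15$ and $\pm\frac65$ to $\frac15,\frac65$. Could some other set of fractions, with some other denominator, be trapped by four maps?

## Orbits, invariant sets, and what will be proved

**Definition (orbit).** Let $S$ be a finite set of rational functions with coefficients in $\mathbb Q$, and let $M_S$ be the monoid of all compositions $\phi_n\circ\cdots\circ\phi_1$ with $\phi_i\in S$, $n\in\mathbb N$. For $P\in\mathbb P^1(\mathbb Q)$ put $\mathrm{Orb}_S(P)=\{\rho(P):\rho\in M_S\}$. We say that $P$ *has finite orbit for $S$* if $\mathrm{Orb}_S(P)$ is finite.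

Note that all compositions are allowed, in every order. Here $S=\{x^2+c:c\in C\}$ with $C=\{c_1<c_2<\dots<c_s\}\subset\mathbb Q$. The point $\infty$ is fixed by every polynomial, so we ask about $P\in\mathbb Q$. The question, whose source is Wade Hindes, "Finite orbit points for sets of quadratic polynomials", arXiv:1810.02269 (2018), is to prove or disprove that for $\#S\ge4$ no $P\in\mathbb Q$ has finite orbit. The assertion is true, and the bound $4$ is sharp. Here is what we prove.

**Theorem 1.** If $s\ge4$, no $P\in\mathbb Q$ has finite orbit for $S$.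

**Theorem 2.** If $s=3$, some $P\in\mathbb Q$ has finite orbit if and only if $C=\{-\frac{13}{16},-\frac5{16},\frac3{16}\}$ or $C=\{-\frac{21}{16},-\frac{13}{16},-\frac5{16}\}$. The rational finite orbit points are exactly $\{\pm\frac14,\pm\frac34\}$ and $\{\pm\frac14,\pm\frac34,\pm\frac54\}$, respectively.

**Theorem 3.** If $s=2$, some $P\in\mathbb Q$ has finite orbit if and only if $C$ is one of

* (I) $\{t-t^2,\,-t-t^2\}$ with $t\in\mathbb Q_{>0}$;
* (II) $\{-t^2-t-1,\,-t^2-t\}$ with $t\in\mathbb Q$;
* (III) $\{-\frac{13}{16},-\frac5{16}\}$, $\{-\frac{21}{16},-\frac{13}{16}\}$, $\{-\frac{29}{16},-\frac{21}{16}\}$.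

It is convenient to forget the starting point and keep the trapped set.

**Definition (invariant set).** A finite nonempty set $F\subset\mathbb Q$ is *invariant* (for $C$) if $x^2+c\in F$ for all $x\in F$ and $c\in C$.

For example, $\{0,1,-1\}$ is invariant for $C=\{-1,0\}$: the images of $0$ are $-1,0$ and the images of $\pm1$ are $0,1$. If $P\in\mathbb Q$ has finite orbit, then $F=\{P\}\cup\mathrm{Orb}_S(P)$ is invariant. Conversely, if $F$ is invariant and $P\in F$, then by induction on the number of maps composed the whole orbit of $P$ stays in $F$, so $P$ has finite orbit. Thus the theorems are statements about invariant sets. An invariant set need not be symmetric under $x\mapsto-x$, but the maps do not see the sign of $x$. This suggests counting squares. Write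
$$F^2=\{x^2:x\in F\},\qquad k=\#F^2 .$$

**Lemma 1.** For an invariant set $F$ we have $k\ge s-1$. In particular $k\ge2$ if $s\ge3$.

*Proof.* For finite nonempty sets $X,Y$ of real numbers, with $X=\{x_1<\dots<x_a\}$ and $Y=\{y_1<\dots<y_b\}$, the chain $x_1+y_1<\dots<x_1+y_b<x_2+y_b<\dots<x_a+y_b$ shows that $\#(X+Y)\ge a+b-1$. Each square has at most two square roots, and $F^2+C\subset F$, so $2k\ge\#F\ge\#(F^2+C)\ge k+s-1$. $\square$

From now on $s\ge2$ and $F$ is an invariant set.

## Size alone, denominators alone

A first idea is to use size: an orbit that stays bounded must have restricted $c$. But boundedness cannot limit the number of maps. If $0\le x\le\frac12$ and $0\le c\le\frac14$, then $0\le x^2+c\le\frac12$. So infinitely many rational values of $c$ keep $[0,\frac12]$ inside itself. What is missing is a lower bound for the distance between two elements of $C$. With such a bound, a short interval would contain few of the points $x^2+c$.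

A second idea is to bound denominators, so that $F$ and $C$ live in a fixed lattice. This stops at once: family (I) with $F=\{\pm t\}$ and family (II) with $F=\{\pm t,\pm(t+1)\}$ allow every denominator. But look at the *differences* in these families. In (II) the difference of the two constants is $1$ for every $t$. In the example with fifths, $-\frac6{25}-\left(-\frac{31}{25}\right)=1$. In the examples with quarters the consecutive differences are $\frac12$. Only in (I) is the difference $2t$ arbitrary, and there $k=1$, which Lemma 1 excludes when $s\ge3$.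

So the plan is this. We do not bound the denominators of $F$ or of $C$. We prove that if $k\ge2$, then *all differences* $c-c'$ lie in $\frac12\mathbb Z$. This is the spacing that the size argument needs. The size argument will show that $F$ lies in two intervals of length less than $1$, and each can hold at most two points spaced by multiples of $\frac12$.

## Denominators are uniform, and $F$ fills at most two cosets

Let $p$ be a prime and $v=v_p$ the $p$-adic valuation, with $v(0)=\infty$. We write $\mathbb Z_p$ for the $p$-adic integers. All numbers here are rational, so one may read $\mathbb Z_p$ as the ring of rationals with $v\ge0$. We use $v(ab)=v(a)+v(b)$ and $v(a+b)\ge\min(v(a),v(b))$, with equality if $v(a)\ne v(b)$. A rational number lying in $\mathbb Z_p$ for all $p$ is an integer. For $p=2$ there is one extra fact: two numbers of the same valuation $-\mu$ differ by an element of $2^{1-\mu}\mathbb Z_2$, because they are $2^{-\mu}$ times units, and the difference of two $2$-adic units is even.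

One observation will be used several times. Let $x,x'$ be rational with $x\ne0$. Since $(x-x')+(x+x')=2x$, one of $x-x'$, $x+x'$ has valuation at most $v(2x)$. Therefore
$$v\big(x^2-x'^2\big)\ge N\ \Longrightarrow\ \text{one of } x\mp x' \text{ has valuation}\le v(2x)\text{ and the other has valuation}\ge N-v(2x). \tag{1}$$

**Lemma 2.** For each prime $p$ there is an integer $\mu=\mu_p\ge0$ such that either $\mu=0$ and $F\cup C\subset\mathbb Z_p$, or $\mu\ge1$ and $v(x)=-\mu$, $v(c)=-2\mu$ for all $x\in F$, $c\in C$.

In the example with fifths, $\mu_5=1$: all elements of $F$ have exact denominator $5$ and all constants have exact denominator $25$.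

*Proof.* Fix $c\in C$ and put $f(x)=x^2+c$. Call $x\in F$ *bad* if $v(x)<0$ and $2v(x)<v(c)$. If $x$ is bad, then $v(f(x))=2v(x)<0$ and $2v(f(x))=4v(x)<2v(x)<v(c)$, so $f(x)$ is bad. By induction the $n$-th iterate satisfies $v(f^n(x))=2^nv(x)\to-\infty$, which is impossible in a finite set. So there are no bad elements.

If $v(c)\ge0$, every $x$ with $v(x)<0$ would be bad, so $F\subset\mathbb Z_p$. Suppose $v(c)<0$ and let $x\in F$. If $2v(x)<v(c)$, then $v(x)<0$ and $x$ is bad, which is impossible. If $2v(x)>v(c)$, then $v(f(x))=v(c)<0$ and $2v(f(x))=2v(c)<v(c)$, so $f(x)$ is bad, which is again impossible. Hence $2v(x)=v(c)$ for all $x\in F$, and $\mu=-v(x)\ge1$.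

It remains to compare different $c$. Since $F\ne\emptyset$, pick $x\in F$. If $v(c)<0$ for one $c$, then $v(x)<0$, so no other $c'$ can have $v(c')\ge0$, and $v(c')=2v(x)$ for all $c'$. So the alternative and the value of $\mu$ do not depend on $c$. $\square$

**Lemma 3.** Put $\kappa=\mu_p-v_p(2)$ and assume $\kappa\ge1$. Fix $r\in F$. Then $F\subset(r+\mathbb Z_p)\cup(-r+\mathbb Z_p)$, and these two cosets are distinct.

In the example with fifths, $\frac15$ and $\frac65$ lie in $\frac15+\mathbb Z_5$, while $-\frac15,-\frac65$ lie in $-\frac15+\mathbb Z_5$.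

*Proof.* We have $v(2x)=-\kappa$ for all $x\in F$. Let $x,x'\in F$ and $c\in C$. The elements $x^2+c$ and $x'^2+c$ of $F$ both have valuation exactly $-\mu$. Their difference $x^2-x'^2$ has valuation at least $-\mu=-\kappa$ if $p$ is odd, and at least $1-\mu=-\kappa$ if $p=2$, by the extra fact. Apply (1) with $N=-\kappa$: one of $x-x'$, $x+x'$ has valuation at least $-\kappa+\kappa=0$. So $x'\equiv x$ or $x'\equiv-x$ modulo $\mathbb Z_p$. Take $x=r$. The cosets are distinct since $v(2r)=-\kappa<0$. $\square$

## Differences of constants are half-integers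

**Lemma 4.** Suppose $k\ge2$. Then $c-c'\in\frac12\mathbb Z$ for all $c,c'\in C$. Moreover, if some $c-c'\notin\mathbb Z$, then $\mu_2=2$.

*Proof.* **Step 1: the easy primes.** This step disposes of all cases where Lemma 2 alone suffices. If $\mu_p=0$, then $c-c'\in\mathbb Z_p$. If $p=2$ and $\mu\in\{1,2\}$, then $c-c'$ is the difference of the elements $x^2+c$, $x^2+c'$ of $F$, both of valuation $-\mu$, so $c-c'\in2^{1-\mu}\mathbb Z_2$. This is $\mathbb Z_2$ for $\mu=1$ and $\frac12\mathbb Z_2$ for $\mu=2$.

The remaining cases are $p$ odd with $\mu\ge1$, and $p=2$ with $\mu\ge3$. In both, $\kappa\ge1$, and $v(4r)<0$ for $r\in F$: the valuation is $-\mu$ for $p$ odd, and $2-\mu$ for $p=2$. We show $c-c'\in\mathbb Z_p$ in these cases. Suppose, for contradiction, that $c-c'\notin\mathbb Z_p$, and fix $r\in F$.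

**Step 2: all squares agree modulo $\mathbb Z_p$.** The purpose is to turn the bad difference $c-c'$ into a congruence between the elements of $F^2$. For $x\in F$, the elements $x^2+c$ and $x^2+c'$ of $F$ are incongruent modulo $\mathbb Z_p$, so by Lemma 3 one lies in $r+\mathbb Z_p$ and the other in $-r+\mathbb Z_p$. Hence $c-c'\equiv2r$ if $x^2+c\in r+\mathbb Z_p$, and $c-c'\equiv-2r$ if $x^2+c\in-r+\mathbb Z_p$. But $c-c'$ does not depend on $x$, and $2r\not\equiv-2r$ since $4r\notin\mathbb Z_p$. So the same alternative holds for all $x\in F$: all elements $x^2+c$ lie in one coset, and $x^2-x'^2\in\mathbb Z_p$ for all $x,x'\in F$.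

**Step 3: the congruence improves itself.** The purpose is to sharpen Step 2 to arbitrary precision. We claim: if for some $n\ge0$ we have $x^2-x'^2\in p^n\mathbb Z_p$ for all $x,x'\in F$, then the same holds with $n+\kappa$ in place of $n$. Let $x,x'\in F$, $y=x^2+c$, $y'=x'^2+c$. Since $y,y'\in F$, the hypothesis gives $y^2-y'^2\in p^n\mathbb Z_p$. As $v(2y)=-\kappa$, by (1) one of $y-y'$, $y+y'$ lies in $p^{n+\kappa}\mathbb Z_p$. Suppose it is $y+y'$. Since also $y-y'=x^2-x'^2\in\mathbb Z_p$, the sum $2y$ would lie in $\mathbb Z_p$, contradicting $v(2y)=-\kappa<0$. So it is $y-y'$, and $x^2-x'^2=y-y'\in p^{n+\kappa}\mathbb Z_p$.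

**Step 4: conclusion.** Here we collect the primes. Starting from $n=0$ and iterating Step 3, $x^2-x'^2$ is divisible by arbitrarily high powers of $p$, so $x^2=x'^2$ for all $x,x'\in F$. Then $k=1$, a contradiction. So $c-c'\in\mathbb Z_p$ for all odd $p$. At $p=2$ we have $c-c'\in\mathbb Z_2$ unless $\mu_2=2$, and then $c-c'\in\frac12\mathbb Z_2$. Thus $2(c-c')$ is an integer, and $c-c'$ is an integer unless $\mu_2=2$. $\square$

The hypothesis $k\ge2$ is needed. With $t=\frac15$, family (I) gives $C=\{\frac4{25},-\frac6{25}\}$ with difference $\frac25$. In that example Step 3 holds with all the squares equal.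

## Two intervals of length less than one

Now we use real sizes. Put
$$A=\max_{x\in F}|x|,\qquad B=\min_{x\in F}|x|,\qquad \delta=c_s-c_1,\qquad I_+=[B,A],\quad I_-=[-A,-B].$$
Then $F\subset I_-\cup I_+$, and $A>B$ if and only if $k\ge2$. Apply the largest map to an element of absolute value $A$, and the smallest map to one of absolute value $B$. The results lie in $[-A,A]$, so $A^2+c_s\le A$ and $B^2+c_1\ge-A$. Subtracting, we get
$$A^2-B^2+\delta\le2A,\qquad\text{i.e.}\qquad B^2\ge(A-1)^2+\delta-1. \tag{2}$$
Three consequences will be used.

* If equality holds in (2), then both inequalities we subtracted are equalities, so $c_1=-A-B^2$.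
* If $\delta\ge1$, then $B\ge|A-1|$, so $A-B\le1$.
* If $\delta>1$, then $B>|A-1|$, so $A-B<1$.

If $\delta\ge\frac32$, then (2) also gives $B^2\ge\frac12$, so $I_-$ and $I_+$ are disjoint intervals of length less than $1$. The next lemma says that then no map can send all of $F$ to one side.

**Lemma 5.** Suppose $k\ge2$, $\delta\ge\frac32$ and $i\le j$. It is impossible that $x^2+c_i,\,x^2+c_j\in I_-$ for all $x\in F$. It is also impossible that $x^2+c_i,\,x^2+c_j\in I_+$ for all $x\in F$.

*Proof.* In the first case, choosing $x$ with $|x|=B$ and then with $|x|=A$ gives $B^2+c_i\ge-A$ and $A^2+c_j\le-B$. In the second case, in the same way, $B^2+c_i\ge B$ and $A^2+c_j\le A$. In either case, subtracting gives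
$$A^2-B^2\le A-B-(c_j-c_i)\le A-B .$$
Since $A>B$, we may divide and obtain $A+B\le1$. But $B^2\ge\frac12$, so $A+B\ge2B\ge\sqrt2>1$, a contradiction. $\square$

The reason behind it is that squaring stretches $[B,A]$ by the factor $A+B>1$, so the image of $F$ is too long for one interval.

## Four maps: two points on each side

*Proof of Theorem 1.* Let $s\ge4$ and suppose that an invariant set $F$ exists.

**Step 1: spacing and intervals.** This step puts the two tools in place. By Lemma 1, $k\ge2$, and by Lemma 4 the differences of elements of $C$ lie in $\frac12\mathbb Z$. There are at least three gaps of size at least $\frac12$, so $\delta\ge\frac32$. Hence $I_-$ and $I_+$ are disjoint and have length less than $1$.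

**Step 2: counting.** Here we show that there is room for four points only, in one way. Let $x\in F$. The $s$ elements of $x^2+C$ lie in $F\subset I_-\cup I_+$ and differ by nonzero multiples of $\frac12$. Three of them in one interval would spread over a length at least $1$. So each interval contains at most two, and $s\le4$. Hence $s=4$ and each interval contains exactly two.

**Step 3: contradiction.** The purpose is to see that the sides do not depend on $x$. Since $I_-$ lies to the left of $I_+$, the two smallest elements $x^2+c_1$ and $x^2+c_2$ lie in $I_-$. This is true for every $x\in F$, so Lemma 5 with $i=1$, $j=2$ gives a contradiction. $\blacksquare$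

## Three maps

*Proof of Theorem 2.*

**Step 1: the listed sets work.** This step gives one direction and the sharpness of Theorem 1. The first set was checked at the start: $\{\pm\frac14,\pm\frac34\}$ is invariant for $\frac1{16}\{-13,-5,3\}$. For $C=\frac1{16}\{-21,-13,-5\}$ we have
$$\tfrac1{16}+C=\{-\tfrac54,-\tfrac34,-\tfrac14\},\quad \tfrac9{16}+C=\{-\tfrac34,-\tfrac14,\tfrac14\},\quad \tfrac{25}{16}+C=\{\tfrac14,\tfrac34,\tfrac54\},$$
so $\{\pm\frac14,\pm\frac34,\pm\frac54\}$ is invariant.

Conversely, let $F$ be invariant with $s=3$. By Lemmas 1 and 4, $k\ge2$ and the differences lie in $\frac12\mathbb Z$, so both gaps $c_2-c_1$ and $c_3-c_2$ are at least $\frac12$ and $\delta\ge1$.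

**Step 2: $\delta\ge\frac32$ is impossible.** We repeat the counting of Theorem 1 with three points. The intervals $I_\pm$ are disjoint of length less than $1$. Let $x\in F$. Two of the three elements of $x^2+C$ lie in the same interval. They differ by a nonzero multiple of $\frac12$ that is less than $1$, so by exactly $\frac12$. As $\delta\ge\frac32$, they are neighbors. The gaps sum to at least $\frac32$, so they are not both $\frac12$. Hence exactly one gap is $\frac12$, and for every $x$ the pair with this gap lies in one interval. The third element differs from each member of the pair by at least $1$, so it lies in the other interval.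

If $c_2-c_1=\frac12$, the third element $x^2+c_3$ is the largest, so $x^2+c_1,x^2+c_2\in I_-$ for every $x\in F$. If $c_3-c_2=\frac12$, the third element $x^2+c_1$ is the smallest, so $x^2+c_2,x^2+c_3\in I_+$ for every $x\in F$. Both contradict Lemma 5.

**Step 3: all elements of $F$ are odd integers over $4$.** This step determines the denominators. We now have $\delta=1$, so $C=\{c,c+\frac12,c+1\}$, and $\mu_2=2$ by Lemma 4. Let $p$ be odd and suppose $\mu_p\ge1$. Take $x\in F$ and $y=x^2+c$, so that $y,\,y+\frac12,\,y+1\in F$. Apply $u\mapsto u^2+c$ to these three, and put $z=y^2+c$. Then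
$$z,\qquad z+y+\tfrac14,\qquad z+2y+1$$
are in $F$. Modulo $\mathbb Z_p$ they are $z,z+y,z+2y$. These are pairwise incongruent because $v(y)=v(2y)=-\mu_p<0$. But by Lemma 3, here with $\kappa=\mu_p\ge1$, $F$ meets only two cosets, a contradiction. So $\mu_p=0$ for all odd $p$. Together with $\mu_2=2$ this means that every element of $F$ is an odd integer divided by $4$. In particular $A,B$ are positive odd integers over $4$, so $A-B\in\frac12\mathbb Z$. By (2) with $\delta=1$, and since $k\ge2$, we have $0<A-B\le1$. So $A=B+\frac12$ or $A=B+1$.

**Step 4: the case $A=B+\frac12$.** We show that this gives the first set. Absolute values of elements of $F$ are odd integers over $4$ in $[B,B+\frac12]$, so $F\subset\{\pm B,\pm A\}$ has at most $4$ elements. Let $\tau=A^2-B^2=\frac12(2B+\frac12)=B+\frac14$, a positive multiple of $\frac12$. Then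
$$F\supset F^2+C=B^2+c+\left\{0,\tfrac12,1,\tau,\tau+\tfrac12,\tau+1\right\}.$$
If $\tau=1$, the set on the right has $5$ elements, and if $\tau>1$ it has $6$. Both are impossible. So $\tau=\frac12$, $B=\frac14$, $A=\frac34$, and the progression $c+\frac1{16}+\{0,\frac12,1,\frac32\}$ has four elements and lies in $F\subset\{\pm\frac14,\pm\frac34\}$. So the three sets are equal, and comparing smallest elements, $c+\frac1{16}=-\frac34$. Thus $c=-\frac{13}{16}$, $C=\{-\frac{13}{16},-\frac5{16},\frac3{16}\}$ and $F=\{\pm\frac14,\pm\frac34\}$.

**Step 5: the case $A=B+1$.** We show that this gives the second set. Now $A^2-B^2+\delta=(2B+1)+1=2A$, so (2) is an equality and $c=-A-B^2=-B^2-B-1$. Choosing $x\in F$ with $|x|=B$, we get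
$$x^2+c+\tfrac12=-\left(B+\tfrac12\right)\in F .$$
Apply the first two maps to this element: $(B+\frac12)^2+c=-\frac34$ and $-\frac34+\frac12=-\frac14$ are in $F$. So $B\le\frac14$. Since $B$ is a positive odd integer over $4$, $B=\frac14$, $A=\frac54$ and $c=-\frac1{16}-\frac14-1=-\frac{21}{16}$. So $C=\{-\frac{21}{16},-\frac{13}{16},-\frac5{16}\}$. Also $F$ contains $-(B+\frac12)=-\frac34$, so $F^2$ contains $\frac1{16},\frac9{16},\frac{25}{16}$, and by the computation in Step 1, $F\supset F^2+C\supset\{\pm\frac14,\pm\frac34,\pm\frac54\}$. Since all elements of $F$ are odd integers over $4$ in $[-\frac54,\frac54]$, equality holds.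

**Step 6: the finite orbit points.** This last step identifies them. If $P\in\mathbb Q$ has finite orbit, apply Steps 2 to 5 to $F=\{P\}\cup\mathrm{Orb}_S(P)$. Then $C$ is one of the two listed sets, and $F$ is the corresponding set of four or six fractions, so $P$ is one of them. Conversely, these sets are invariant by Step 1, so all their elements have finite orbit. $\blacksquare$

## Pairs of maps

With two maps Lemma 1 no longer excludes $k=1$, and the coset argument that removed odd primes needs more care.

*Proof of Theorem 3.*

**Step 1: the listed sets work.** We exhibit an invariant set for each.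

* (I): $t^2+C=\{t,-t\}$, so $\{\pm t\}$ is invariant.
* (II): $\pm t\mapsto-(t+1),-t$ and $\pm(t+1)\mapsto t,t+1$, so $\{\pm t,\pm(t+1)\}$ is invariant.
* (III): the first two pairs are subsets of the sets in Theorem 2, so an invariant set there is invariant here. For $C=\{-\frac{29}{16},-\frac{21}{16}\}$, the set $\{\pm\frac14,\pm\frac34,\pm\frac54,\pm\frac74\}$ is invariant: $\pm\frac14\mapsto-\frac74,-\frac54$; $\pm\frac34\mapsto-\frac54,-\frac34$; $\pm\frac54\mapsto-\frac14,\frac14$; $\pm\frac74\mapsto\frac54,\frac74$.

Conversely, let $F$ be invariant, and write $c=c_1$, $c_2=c+\delta$, $f(x)=x^2+c$.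

**Step 2: $k=1$ gives (I).** This handles the case where Lemma 4 does not apply. Here $F\subset\{\pm t\}$ with $t\ge0$ rational, and $\#F\ge\#(F^2+C)=2$. So $t>0$, $F=\{\pm t\}$ and $t^2+C=\{t,-t\}$, which is (I).

From now on $k\ge2$. By Lemma 4, $\delta$ is a positive multiple of $\frac12$.

**Step 3: $\delta\ge\frac32$ is impossible.** We use Lemma 5 once more. The intervals $I_\pm$ are disjoint and $A-B<1<\delta$, so $x^2+c_1$ and $x^2+c_2$ never lie in the same interval. The smaller one, $x^2+c_1$, is therefore in $I_-$ for all $x\in F$. This contradicts Lemma 5 with $i=j=1$.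

**Step 4: $\delta=1$ gives (II).** We examine (2), which now says $B\ge|A-1|$ and $A-B\le1$.

Suppose $A=B+1$. Then $A^2-B^2+1=2B+2=2A$, so (2) is an equality and $c=-A-B^2=-(B^2+B+1)$. This is (II) with $t=B$.

Suppose $A-B<1$, and let $x\in F$. If $x^2+c\ge0$, then $x^2+c\ge B$ because it is in $F$, and $x^2+c+1\le A$, so $A-B\ge1$, a contradiction. So $x^2+c<0$, and hence $-A\le x^2+c\le-B$, for all $x\in F$. Taking $|x|=A$ and $|x|=B$ gives
$$A^2+c\le-B,\qquad B^2+c\ge-A, \tag{3}$$
so $A^2-B^2\le A-B$ and $A+B\le1$. But $B\ge1-A$, so $A+B=1$ and $A^2-B^2=A-B$. Hence both inequalities in (3) are equalities, and $c=-A-B^2=-B^2+B-1$. This is (II) with $t=-B$.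

The remaining case is $\delta=\frac12$. Then $\mu_2=2$ by Lemma 4, and $y\in f(F)$ implies $y+\frac12\in F$.

**Step 5: for $\delta=\frac12$, an odd prime in the denominators must be $3$, with $\mu_3=1$.** This step uses two of the three points from Step 3 of Theorem 2. Let $p$ be odd with $\mu_p\ge1$, and let $Y=f(F)\subset F$. For $y\in Y$ both $y$ and $y+\frac12$ are in $F$, so with $z=f(y)$,
$$z\in F,\qquad f\left(y+\tfrac12\right)=z+y+\tfrac14\in F .$$
By Lemma 3 with $r=y$, each of $z$ and $z+y$ is congruent to $y$ or $-y$ modulo $\mathbb Z_p$. If $z\equiv-y$, then $z+y+\frac14\in\mathbb Z_p$, although as an element of $F$ it has valuation $-\mu_p<0$. So $z\equiv y$, and then $2y\equiv\pm y$. Since $y\notin\mathbb Z_p$, the sign is minus, and $3y\in\mathbb Z_p$. As $v(y)=-\mu_p<0$, this forces $p=3$ and $\mu_3=1$. Moreover $z\equiv y$ says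
$$y^2+c\equiv y\pmod{\mathbb Z_3}\qquad\text{for all }y\in Y. \tag{4}$$

**Step 6: the prime $3$ is excluded.** Two cosets modulo $\mathbb Z_3$ no longer give a contradiction, so we pass to the finer modulus $3\mathbb Z_3$. To do this we complete the square in (4). For $y\in Y$ put $w_y=y-\frac12$. Then $v(w_y)=-1$, and $w_y^2=y^2-y+\frac14\equiv-c\pmod{\mathbb Z_3}$ by (4). So for $y,y'\in Y$ we have $w_y^2-w_{y'}^2\in\mathbb Z_3$, and (1) with $N=0$ and $v(2w_y)=-1$ gives
$$w_{y'}\equiv\pm w_y\pmod{3\mathbb Z_3}.$$
Fix $y\in Y$ and $w=w_y$. The elements $z=f(y)$ and $z^*=f(y+\frac12)=z+y+\frac14$ lie in $Y$, since $y,y+\frac12\in F$. So each of $w_z,w_{z^*}$ is $\pm w$ modulo $3\mathbb Z_3$, and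
$$z^*-z=w_{z^*}-w_z\in\{0,2w,-2w\}\quad\text{modulo }3\mathbb Z_3 .$$
On the other hand $z^*-z=y+\frac14=w+\frac34\equiv w\pmod{3\mathbb Z_3}$. So one of $w$, $-w$, $3w$ lies in $3\mathbb Z_3$. This contradicts $v(w)=-1$, which gives $v(\pm w)=-1$ and $v(3w)=0$.

Hence $\mu_p=0$ for all odd $p$, and all elements of $F$ are odd integers over $4$.

**Step 7: for $\delta=\frac12$, only three values of $A-B$ are possible.** This reduces the rest to a finite check. We have $A=B+\frac j2$ with an integer $j\ge1$, and $B\ge\frac14$. By (2),
$$\left(B+\tfrac j2-1\right)^2\le B^2+\tfrac12 .$$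
If $j\ge4$, the left side is at least $(B+1)^2>B^2+\frac12$, which is impossible. So $j\in\{1,2,3\}$. Put $y_0=B^2+c$; this is in $F$.

**Step 8: $j=3$.** We show that this gives the third pair in (III). The inequality reads $(B+\frac12)^2\le B^2+\frac12$, so $B\le\frac14$. Hence $B=\frac14$, $A=\frac74$, and $A^2-B^2+\frac12=3+\frac12=2A$. So (2) is an equality and $c=-A-B^2=-\frac{29}{16}$, giving $C=\{-\frac{29}{16},-\frac{21}{16}\}$.

**Step 9: $j=1$.** We show that this gives a pair in (III) or (I). Here $F\subset\{\pm B,\pm(B+\frac12)\}$, and $F$ contains $y_0$, $y_0+\frac12$, $y_0+\tau$, $y_0+\tau+\frac12$ with $\tau=A^2-B^2=B+\frac14>0$.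

If $B=\frac14$, then $\tau=\frac12$ and $\{y_0,y_0+\frac12,y_0+1\}\subset\{\pm\frac14,\pm\frac34\}$, so $y_0=-\frac34$ or $y_0=-\frac14$. With $c=y_0-\frac1{16}$ we get $C=\{-\frac{13}{16},-\frac5{16}\}$, which is in (III), or $C=\{-\frac5{16},\frac3{16}\}$, which is (I) with $t=\frac14$.

If $B\ge\frac34$, then $-B$ and $B$ are at distance at least $\frac32$. So the only pairs in $\{\pm B,\pm(B+\frac12)\}$ at distance $\frac12$ are $(-B-\frac12,-B)$ and $(B,B+\frac12)$. Both $y_0$ and $y_0+\tau$ are the smaller member of such a pair, and $\tau>0$. So $y_0=-B-\frac12$ and $y_0+\tau=B$, giving $\tau=2B+\frac12$. With $\tau=B+\frac14$ this means $B=-\frac14$, which is impossible.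

**Step 10: $j=2$.** We show that this gives the first two pairs in (III). Here $A=B+1$. We have $y_0\ge-A=-B-1$. The larger map at an element of absolute value $A$ gives $A^2+c+\frac12=y_0+2B+\frac32\le A=B+1$, so $y_0\le-B-\frac12$. Since $y_0$ and $-B-1$ are odd integers over $4$, they differ by a multiple of $\frac12$, and so $y_0\in\{-B-1,\,-B-\frac12\}$. Both $y_0$ and $y_0+\frac12$ are in $F$, and in either case one of them is $-(B+\frac12)$. So $-(B+\frac12)\in F$. Its images under the two maps,
$$f\left(B+\tfrac12\right)=y_0+B+\tfrac14\in\left\{-\tfrac34,-\tfrac14\right\}\qquad\text{and}\qquad f\left(B+\tfrac12\right)+\tfrac12\in\left\{-\tfrac14,\tfrac14\right\},$$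
are in $F$. The second has absolute value $\frac14$ in either case, so $B=\frac14$. Then $y_0\in\{-\frac54,-\frac34\}$ and $c=y_0-\frac1{16}\in\{-\frac{21}{16},-\frac{13}{16}\}$. So $C=\{-\frac{21}{16},-\frac{13}{16}\}$ or $C=\{-\frac{13}{16},-\frac5{16}\}$, both in (III). $\blacksquare$
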